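# A monoid of lists in which right cancellation fails and multivariate open induction holds

## 1. The monoid $M$ and its normal forms

Fix a set $A$ with at least two elements, and fix $a\ne b$ in $A$; elements of $A$ are called letters. Add two families of new symbols indexed by the integers:
$$G=A\sqcup\{Z_i:i\in\mathbb Z\}\sqcup\{X_i:i\in\mathbb Z\}.$$
Let $R$ be the rewriting system on the free monoid $G^*$ with the rules, for all $i\in\mathbb Z$,
$$aZ_{i+1}\to Z_i,\qquad aX_{i+1}\to X_i,\qquad Z_iX_0\to X_i. \tag{1}$$
Let $M=G^*/R$ be the monoid with generators $G$ in which the two sides of each rule are identified.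

Think of $Z_0$ as a list that starts with $a$ and never runs out: $Z_0=aZ_1=aaZ_2=\cdots$. Removing a first element does not shorten $Z_0$, it only raises an index. The same holds for $X_0$. The third rule with $i=0$ says
$$Z_0X_0=X_0, \tag{2}$$
so multiplying on the left by the nonempty $Z_0$ changes nothing. The rest of that family is forced: if $Z_0X_0=X_0$ and both sides start with $a$, the tails must satisfy $Z_1X_0=X_1$, then $Z_2X_0=X_2$, and so on.

**Recall (rewriting).** A word is *irreducible* if no left side of a rule occurs in it. A system *terminates* if there is no infinite sequence of rewriting steps, and it is *confluent* if any two words reached from a common word can be rewritten to a common word. If a system terminates and is confluent, every class of the quotient monoid contains exactly one irreducible word, the *normal form*. By Newman's lemma, a terminating system is confluent once it is locally confluent, and by the critical pair lemma local confluence only has to be tested on overlaps of left sides.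

**Step 1.1: each element of $M$ has a unique normal form.** Every rule shortens a word by one symbol, so $R$ terminates. All left sides have length $2$, so an overlap is a word of length $3$ in which the last symbol of one left side is the first symbol of another. Left sides begin with $a$ or some $Z_i$, and end with some $Z_i$ or $X_i$; so the shared symbol is a $Z$-symbol and the overlap is $aZ_{i+1}X_0$. It is joinable:
$$aZ_{i+1}X_0\to Z_iX_0\to X_i,\qquad aZ_{i+1}X_0\to aX_{i+1}\to X_i.$$
Hence $R$ is confluent. We identify elements of $M$ with their normal forms.

Because left sides have length $2$, irreducibility is a test on adjacent symbols: a word over $G$ is irreducible if and only if it has no adjacent pair of the form $aZ_j$, $aX_j$ or $Z_jX_0$. For instance $baaZ_3X_0$ rewrites to $baZ_2X_0$, to $bZ_1X_0$, to $bX_1$, which is irreducible. The words $Z_0X_1$, $Z_0Z_0$, $X_0Z_0$ and $Z_0a$ are irreducible, while $aX_0=X_{-1}$.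

**Step 1.2: a complexity measure.** For $U\in M$ let $\mu(U)$ be the number of occurrences of symbols $Z_i,X_i$ in its normal form. No rule increases this number (the first two keep it, the third lowers it by one). So if *some* word with $n$ such occurrences represents $U$, then $\mu(U)\le n$. Moreover $\mu(U)=0$ if and only if $U\in A^*$. For tuples put $\mu(\vec U)=\sum_i\mu(U_i)$.

## 2. Right cancellation and big-step induction on several lists

The monoid $M$ is built to answer a question about which facts on lists follow from quantifier-free induction. The language $\mathcal L_1$ is two-sorted, with a sort $\iota$ of elements and a sort $\mathsf{list}$. It has a constant $\mathit{nil}:\mathsf{list}$, a function $\mathit{cons}:\iota\times\mathsf{list}\to\mathsf{list}$, concatenation $\frown:\mathsf{list}\times\mathsf{list}\to\mathsf{list}$, and equality on both sorts. Sorts are nonempty, as usual. Lower-case variables range over $\iota$, upper-case ones over $\mathsf{list}$. The theory $T_1$ consists of the universal closures of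

- $\mathit{nil}\neq \mathit{cons}(x,X)$,
- $\mathit{cons}(x,X)=\mathit{cons}(y,Y)\rightarrow x=y\wedge X=Y$,
- $\mathit{nil}\frown Y = Y$,
- $\mathit{cons}(x,X)\frown Y=\mathit{cons}(x,X\frown Y)$.

So concatenation recurs on its left argument. Write $\mathit{cons}(x_1,\dots,x_k,X)$ for $\mathit{cons}(x_1,\mathit{cons}(x_2,\dots,\mathit{cons}(x_k,X)\dots))$, which is $X$ when $k=0$. Let $\mathrm{Open}(\mathcal L_1)$ be the set of quantifier-free formulas. For $\vec X=(X_1,\dots,X_m)$ write $\vec X_{<i}=(X_1,\dots,X_{i-1})$ and $\vec X_{>i}=(X_{i+1},\dots,X_m)$.

**Definition (multivariate big-step list induction).** Let $\vec X=(X_1,\dots,X_m)$, $m\ge1$, be pairwise distinct list variables, let $\vec p=(p_1,\dots,p_m)$ be non-zero natural numbers, and let $\varphi(\vec X,\vec z)$ be a formula with parameters $\vec z$. The axiom $I^{\mathsf{list}}_{\vec X\curvearrowright\vec p}\varphi$ is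
$$\Big(\bigwedge_{i=1}^{m}\bigwedge_{j=1}^{p_i}\forall \vec X_{<i}\,\forall\vec X_{>i}\,\forall x_1,\dots,x_{j-1}\;\varphi(\vec X_{<i},\mathit{cons}(x_1,\dots,x_{j-1},\mathit{nil}),\vec X_{>i},\vec z)$$
$$\wedge\ \forall\vec X\,\forall \vec x^{p_1}\cdots\forall\vec x^{p_m}\big(\varphi(\vec X,\vec z)\rightarrow\varphi(\mathit{cons}(\vec x^{p_1},X_1),\dots,\mathit{cons}(\vec x^{p_m},X_m),\vec z)\big)\Big)\ \rightarrow\ \forall \vec X\,\varphi(\vec X,\vec z),$$
where $\vec x^{p_i}$ is a vector of $p_i$ variables of sort $\iota$ and all variables in $\vec x^{p_1},\dots,\vec x^{p_m}$ are pairwise distinct. For a set $\Phi$ of formulas, $\Phi\text{-}\mathrm{IND}^{\mathsf{list}}_{\nearrow_{\curvearrowright}}$ is axiomatized by all these axioms with $\varphi\in\Phi$.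

For $m=1$, $p_1=1$ this is ordinary list induction. For $m=2$, $\vec p=(2,1)$ it reads: if $\varphi(\mathit{nil},Y)$, $\varphi(\mathit{cons}(x,\mathit{nil}),Y)$ and $\varphi(X,\mathit{nil})$ always hold, and $\varphi(X,Y)$ always implies $\varphi(\mathit{cons}(x_1,x_2,X),\mathit{cons}(y,Y))$, then $\varphi(X,Y)$ always holds.

Hetzl and Vierling, "Quantifier-free induction for lists" (arXiv:2305.08682, 2023), pose the conjecture that
$$T_1+\mathrm{Open}(\mathcal{L}_1)\text{-}\mathrm{IND}^{\mathsf{list}}_{\nearrow_{\curvearrowright}}\not\vdash Y\frown X=Z\frown X\rightarrow Y=Z .$$
The case of a single induction variable is a known result: $T_1$ together with all instances with $m=1$ and arbitrary step $p_1\ge1$, for quantifier-free formulas, does not prove right cancellation. The conjecture allows simultaneous induction on several lists, with independent step sizes.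

**Definition ($\prec$).** In a model of $T_1$ in which every list $\ne\mathit{nil}$ is a $\mathit{cons}$, and for $\vec U,\vec U'\in\mathsf{list}^m$, write $\vec U'\prec\vec U$ if there are $\vec s\in\mathbb N^m\setminus\{\vec0\}$ and finite words $w_i$ of elements with $|w_i|=s_i$ and $U_i=\mathit{cons}(w_i,U_i')$ for all $i$. So $\vec U'$ arises by deleting the first $s_i$ elements of coordinate $i$, not all $s_i$ being $0$. An element of $D$ is *$\prec$-minimal in $D$* if no element of $D$ is $\prec$ it.

**Theorem 1.** Let $A$ be any set with at least two elements. There is a model $M$ of $T_1$ with $\iota$-sort $A$ such that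

- (i) there are lists $X_0$ and $Z_0\neq\mathit{nil}$ with $Z_0\frown X_0=X_0=\mathit{nil}\frown X_0$;
- (ii) for all $m\ge1$, every nonempty $D\subseteq\mathsf{list}^m$ that is quantifier-free definable with parameters has a $\prec$-minimal element;
- (iii) $M\models\mathrm{Open}(\mathcal L_1)\text{-}\mathrm{IND}^{\mathsf{list}}_{\nearrow_{\curvearrowright}}$.

**Corollary 2.** The conjecture is true: $T_1+\mathrm{Open}(\mathcal L_1)\text{-}\mathrm{IND}^{\mathsf{list}}_{\nearrow_{\curvearrowright}}$ does not prove $Y\frown X=Z\frown X\to Y=Z$. It does not even prove $X=Z\frown X\to Z=\mathit{nil}$.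

Corollary 2 follows from (i) and (iii): put $Y:=Z_0$, $Z:=\mathit{nil}$, $X:=X_0$ in the first formula, and $X:=X_0$, $Z:=Z_0$ in the second.

## 3. $M$ as a model of $T_1$, and the tail map

Interpret $\iota$ as $A$, $\mathsf{list}$ as the monoid $M$ of Section 1, $\mathit{nil}$ as the empty word, $\mathit{cons}(x,U)$ as the product $xU$, and $\frown$ as multiplication.

**Step 3.1: the axioms.** This step checks $T_1$ and also shows that nonempty lists have unique tails. The two axioms on $\frown$ hold because $M$ is a monoid with unit the empty word. No rule has an empty right side, so a nonempty word never rewrites to the empty word; hence $xU\ne\mathit{nil}$.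

For injectivity, let $U$ be a normal form and $x\in A$. Either the word $xU$ is irreducible, or its first two symbols form a left side. In the latter case $x=a$, and $U=Z_{i+1}W$ or $U=X_{i+1}W$ for some $i$ and some irreducible $W$. Then $xU$ equals $Z_iW$, respectively $X_iW$. These words are irreducible: as $Z_{i+1}W$ is irreducible, $W$ does not begin with $X_0$, so $Z_iW$ has no forbidden pair at its front; and no left side begins with an $X$-symbol. So the normal form of $xU$ determines $(x,U)$ by
$$xW\mapsto(x,W),\qquad Z_iW\mapsto(a,Z_{i+1}W),\qquad X_iW\mapsto(a,X_{i+1}W).$$
Conversely, each nonempty normal form has one of these three shapes, the pair assigned to it consists of a letter and an irreducible word (if $Z_iW$ is irreducible then so is $Z_{i+1}W$, and likewise for $X$), and its product is the given normal form. Hence $(x,U)\mapsto xU$ is a bijection $A\times M\to M\setminus\{\mathit{nil}\}$, and $M\models T_1$.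

**Step 3.2: tails.** By Step 3.1 every $U\ne\mathit{nil}$ is a $\mathit{cons}$ and has a unique tail $t(U)$, given on normal forms by
$$t(xW)=W\ (x\in A),\qquad t(Z_iW)=Z_{i+1}W,\qquad t(X_iW)=X_{i+1}W. \tag{3}$$
In particular $\mu(t(U))=\mu(U)$: a tail either deletes a letter or shifts an index. For example, the successive tails of $abZ_5b$ are $bZ_5b$, $Z_5b$, $Z_6b$, $Z_7b,\dots$. By uniqueness of tails, $U=\mathit{cons}(w,U')$ with $|w|=s$ implies $U'=t^s(U)$.

**Step 3.3: claim (i).** Equation (2) is $Z_0\frown X_0=X_0$, and $Z_0\ne\mathit{nil}$ since $Z_0$ is a nonempty normal form.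

## 4. Which inductions work, and where they break on $X=Z\frown X\to Z=\mathit{nil}$

To see how strong the schema is, we first try some inductions by hand.

**Lemma 3 (basic facts).** Over $T_1$, single-variable one-step open induction proves case distinction $X=\mathit{nil}\vee\exists x\exists X'\,X=\mathit{cons}(x,X')$; $X\frown\mathit{nil}=X$; associativity of $\frown$; and left cancellation $X\frown Y=X\frown Z\to Y=Z$.

*Proof.* If $X_*$ were neither $\mathit{nil}$ nor a $\mathit{cons}$, then the open formula $X\neq X_*$ (with $X_*$ as parameter) would hold at $\mathit{nil}$ and at every $\mathit{cons}(x,X)$, so induction would give $X_*\ne X_*$. The other three go by induction on $X$. For $X\frown\mathit{nil}=X$: $\mathit{nil}\frown\mathit{nil}=\mathit{nil}$, and $\mathit{cons}(x,X)\frown\mathit{nil}=\mathit{cons}(x,X\frown\mathit{nil})=\mathit{cons}(x,X)$. For associativity: $(\mathit{nil}\frown Y)\frown Z=Y\frown Z=\mathit{nil}\frown(Y\frown Z)$, and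
$$(\mathit{cons}(x,X)\frown Y)\frown Z=\mathit{cons}(x,(X\frown Y)\frown Z)=\mathit{cons}(x,X\frown(Y\frown Z))=\mathit{cons}(x,X)\frown(Y\frown Z).$$
For left cancellation: the case $\mathit{nil}$ is trivial, and $\mathit{cons}(x,X\frown Y)=\mathit{cons}(x,X\frown Z)$ gives $X\frown Y=X\frown Z$, hence $Y=Z$. $\square$

Simultaneous induction with $m=2$ already does something for right cancellation.

**Proposition 4.** Over $T_1+\mathrm{Open}(\mathcal L_1)\text{-}\mathrm{IND}^{\mathsf{list}}_{\nearrow_{\curvearrowright}}$, right cancellation is equivalent to $X=Z\frown X\to Z=\mathit{nil}$.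

*Proof.* From right cancellation, put $Y=\mathit{nil}$. Conversely, use induction on $(Y,Z)$ with $\vec p=(1,1)$ for $Y\frown X=Z\frown X\to Y=Z$, with $X$ a parameter. The base with $Y=\mathit{nil}$ is $X=Z\frown X\to\mathit{nil}=Z$, the assumed formula; the base with $Z=\mathit{nil}$ is the same formula for $Y$. In the step, $\mathit{cons}(y,Y)\frown X=\mathit{cons}(z,Z)\frown X$ gives $y=z$ and $Y\frown X=Z\frown X$, so $Y=Z$ by hypothesis, and $\mathit{cons}(y,Y)=\mathit{cons}(z,Z)$. $\square$

So everything hinges on $X=Z\frown X\to Z=\mathit{nil}$. The natural attempt is induction on $X$ with $Z$ as a parameter. The base is fine: $\mathit{nil}=Z\frown\mathit{nil}=Z$. In the step, let $\mathit{cons}(x,X)=Z\frown\mathit{cons}(x,X)$ and $Z\ne\mathit{nil}$, say $Z=\mathit{cons}(y,Z')$. Comparing tails and using associativity,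
$$X=Z'\frown\mathit{cons}(x,X)=(Z'\frown\mathit{cons}(x,\mathit{nil}))\frown X. \tag{4}$$
The induction hypothesis is about $Z$, but (4) is about the rotated list $Z'\frown\mathit{cons}(x,\mathit{nil})$, and here the attempt stops. In $M$ the step is in fact false: with $Z=Z_0$ the formula says $X\ne Z_0X$. It holds at $X_1$, since $Z_0X_1$ is irreducible and differs from $X_1$, and it fails at $aX_1=X_0$. Inducting on $(Z,X)$ simultaneously with $\vec p=(1,1)$ does not help either. In $M$ the formula $X=Z\frown X\to Z=\mathit{nil}$ holds at $(Z_1,X_1)$, since $Z_1X_1$ is irreducible and differs from $X_1$, but it fails at $(aZ_1,aX_1)=(Z_0,X_0)$.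

These are two formulas only. Theorem 1(iii) claims that every quantifier-free formula, in any number of variables and with any steps, is harmless in $M$.

## 5. From minimal elements to induction

This section reduces (iii) to (ii), so that afterwards only definable sets matter.

**Proof of Theorem 1(iii) from (ii).** Let $\varphi$ be quantifier-free, $\vec p$ a vector of non-zero natural numbers, and fix values of the parameters. Suppose the premises of $I^{\mathsf{list}}_{\vec X\curvearrowright\vec p}\varphi$ hold in $M$ but $D=\{\vec U:M\models\neg\varphi(\vec U)\}$ is nonempty. By (ii) there is a $\prec$-minimal $\vec U\in D$. The base premises say that $\varphi$ holds as soon as some coordinate $i$ is a word in $A^*$ of length $0,1,\dots,p_i-1$. So no $U_i$ is such a word. Since every list $\ne\mathit{nil}$ is a $\mathit{cons}$, we can remove first elements from $U_i$, one after the other, $p_i$ times: reaching $\mathit{nil}$ earlier would make $U_i$ a word of length $<p_i$. Thus $U_i=\mathit{cons}(w_i,U_i')$ with $w_i\in A^{p_i}$ for every $i$. By the contrapositive of the step premise, $\neg\varphi(\vec U)$ gives $\neg\varphi(\vec U')$, so $\vec U'\in D$. But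 $\vec U'\prec\vec U$, a contradiction. $\square$

An example shows what (ii) asserts. The set $D=\{(U,V):UX_0=VX_0,\ U\ne V\}$ of failures of cancellation contains $(Z_{-1},a)$, because $Z_{-1}X_0=X_{-1}=aX_0$. Deleting one element from each coordinate gives $(Z_0,\mathit{nil})\in D$. This pair is minimal: its predecessors are $(Z_s,\mathit{nil})$ with $s\ge1$, and $Z_sX_0=X_s\neq X_0$.

## 6. Replacing a receding symbol by a word

Why should (ii) hold, when $M$ contains infinite descents such as $Z_0\succ Z_1\succ Z_2\succ\cdots$? Suppose $m=1$ and a definable $D$ contains all $Z_k$ with $k$ large. A quantifier-free formula contains only finitely many equations, and for large $k$ they should not be able to tell $Z_k$ from a generic long word $T\in A^*$. Then $T\in D$, and below $T$ there are only finitely many lists, so $D$ has a minimal element. The word $T$ has to be chosen with care: the set $\{U:U\frown\mathit{cons}(a,\mathit{nil})\neq\mathit{cons}(a,U)\}$ contains every $Z_k$, since $Z_ka$ is irreducible and $aZ_k=Z_{k-1}$, but it contains no $a^h$. Words of the form $T=ba^hb$ with $h$ large will work.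

With two coordinates, replacing each receding symbol by its own generic word stops working. There are two concrete reasons.

First, $D_1=\{(U,V):V=U\frown X_0\}$ contains the infinite descent $(Z_k,X_k)$, $k\to\infty$. For words $T,T'\in A^*$ the pair $(T,T')$ is never in $D_1$: if $T=T''a^n$ with $T''$ not ending in $a$, then $TX_0$ has normal form $T''X_{-n}$, so $\mu(TX_0)=1$ while $\mu(T')=0$. What does lie in $D_1$ is $(T,TX_0)$. So $Z_k\mapsto T$ has to be accompanied by $X_k\mapsto TX_0$. This pair still contains a symbol that recedes, but its $\mu$ has dropped from $2$ to $1$.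

Second, $D_2=\{(U,V):U=\mathit{cons}(a,V)\}$ contains $(Z_k,Z_{k+1})$ for all $k$. Two coordinates whose indices keep a constant distance must be replaced by words that record the distance, here $(aT,T)$.

Even so, one case is not covered. If only $X$-symbols recede, as in the descent $(X_k)$, then $X_k\mapsto TX_0$ gives $\mu(TX_0)=1=\mu(X_k)$, and nothing drops. In that case, however, no receding $Z$-symbol is present to be tied to the $X$-symbols, and we may send $X_k\mapsto T$ after all.

So the plan is to induct on $\mu$. We choose $\vec U\in D$ with $\mu(\vec U)$ minimal; if there is an infinite descent in $D$ from $\vec U$, we replace receding symbols and get an element of $D$ with smaller $\mu$. To make "the formula cannot tell the difference" precise, we put formal placeholders $\zeta,\xi$ into a larger monoid and evaluate the formula there, once. The descent and the replacement will be two homomorphic images of this one computation.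

## 7. Placeholders: the monoid $P$ and three homomorphisms

Let $Q$ be a finite set, $\Gamma=G\sqcup\{\zeta_q,\xi_q:q\in Q\}$, and let $P$ be the monoid on $\Gamma$ given by the rules $R$ together with
$$\zeta_qX_0\to\xi_q\qquad(q\in Q).$$

**Step 7.1: normal forms in $P$.** The new rules also shorten words. They create no overlaps, since no left side begins with an $X$-symbol and none ends in $\zeta_q$. So the system terminates and is confluent. The irreducible words are those without adjacent pairs $aZ_j$, $aX_j$, $Z_jX_0$, $\zeta_qX_0$; note that $a\zeta_q$ and $a\xi_q$ are irreducible. The inclusion $G\subseteq\Gamma$ induces a homomorphism $M\to P$. It is injective, because $R$-irreducible words over $G$ remain irreducible. So $M\subseteq P$.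

**Step 7.2: the submonoid $P'$.** Let $P'\subseteq P$ be generated by $G\cup\{\xi_q:q\in Q\}$. To a word in these generators only rules of $R$ apply, and the result is again such a word. Hence normal forms of elements of $P'$ contain no $\zeta_q$. Two words in these generators are equal in $P$ exactly when they have the same normal form, which is reached using $R$ only, so $P'$ is presented by the generators $G\cup\{\xi_q:q\in Q\}$ and the relations $R$. We have $M\subseteq P'$.

**Step 7.3: homomorphisms to $M$.** A homomorphism from a presented monoid is given by images of generators that respect the relations. All three maps below are the identity on $G$, hence on $M$, and respect $R$.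

- For $e=(e_q)\in\mathbb Z^Q$ let $g_e:P\to M$ send $\zeta_q\mapsto Z_{e_q}$, $\xi_q\mapsto X_{e_q}$. The relation $\zeta_qX_0=\xi_q$ is respected since $Z_{e_q}X_0=X_{e_q}$.
- For words $T_q\in A^*$ let $f:P\to M$ send $\zeta_q\mapsto T_q$, $\xi_q\mapsto T_qX_0$. The relation $\zeta_qX_0=\xi_q$ is respected.
- Let $f':P'\to M$ send $\xi_q\mapsto T_q$. By Step 7.2 there is nothing to check beyond $R$.

The map $f'$ does not extend to $P$: the image $Y$ of $\zeta_q$ would satisfy $YX_0=T_q\in A^*$, but the normal form of $YX_0$ always contains an $X$-symbol, because each rule replaces an $X$-symbol it uses by an $X$-symbol. This is why $P'$ is needed.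

**Lemma 5.** Let $E\subseteq P$ be finite. Let $L\ge1$ bound the lengths of the normal forms of elements of $E$, and let $J\ge0$ bound $|i|$ for all $Z_i,X_i$ occurring in them.

(a) If $e_q-L>J$ for all $q$ and $|e_q-e_{q'}|>L$ for all $q\ne q'$, then $g_e$ is injective on $E$.

(b) If $T_q=b\,a^{h_q}b$ with pairwise distinct $h_q>L$, then $f$ is injective on $E$; and if $E\subseteq P'$, then $f'$ is injective on $E$.

In each case we write down the normal form of the image and show how to decode it. Take as an example $u=\zeta_qaa\zeta_qb$: its image under $g_e$ is $Z_eaaZ_eb=Z_eZ_{e-2}b$, and the index deficit $2$ shows the absorbed letters. Its image under $f$ is $ba^hb\,aa\,ba^hb\,b$, and the two long runs of $a$ show the placeholders.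

*Proof.* Let $u$ be the normal form of an element of $E$.

**Step (a): normal form of $g_e(u)$.** In $u$, replace each $\zeta_q,\xi_q$ by $Z_{e_q},X_{e_q}$. Then, for each such new symbol, absorb the maximal run of $l\le L$ letters $a$ immediately preceding it, which turns it into $Z_{e_q-l}$, respectively $X_{e_q-l}$. Absorption uses the first two rules of (1), so the resulting word represents $g_e(u)$. We show that it is irreducible by excluding the forbidden pairs.

No $a$ precedes a new symbol, by maximality of the runs. Consider an old symbol, that is, a $Z_i$ or $X_i$ already present in $u$. Absorbed letters lie in runs that end at a new symbol, so nothing immediately before an old symbol was absorbed. If the symbol before it is now a letter, it is the same letter as in $u$, which is not $a$ because $u$ is irreducible. Otherwise the symbol before it is a $Z$- or $X$-symbol, not a letter. So pairs $aZ_j$, $aX_j$ do not occur.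

Suppose a pair $Z_jX_0$ occurs. New $X$-symbols have index $e_q-l\ge e_q-L>J\ge0$, so this $X_0$ is old, and nothing immediately before it was absorbed. Thus in $u$ the symbol before it is $Z_j$, or some $\zeta_q$ that became $Z_j$. So $u$ contains $Z_jX_0$ or $\zeta_qX_0$, contradicting irreducibility.

**Step (a): decoding.** The word found is the normal form of $g_e(u)$. New symbols have index in one of the intervals $[e_q-L,e_q]$. These intervals are pairwise disjoint because $|e_q-e_{q'}|>L$, and they lie above $J$, while old symbols have index at most $J$. So $u$ is recovered by replacing each $Z$-symbol, respectively $X$-symbol, with index $j\in[e_q-L,e_q]$ by $a^{e_q-j}\zeta_q$, respectively $a^{e_q-j}\xi_q$. Hence $g_e$ is injective on $E$.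

**Step (b): normal form of $f(u)$.** In $u$, replace $\zeta_q$ by $T_q$ and $\xi_q$ by $T_qX_0$, obtaining $\hat u$, which represents $f(u)$. It is irreducible. Inside $T_q$ there are only letters. No left side begins with $b$, so the last $b$ of $T_q$ forms no forbidden pair with the next symbol; in particular the new $X_0$, being preceded by $b$, is not in a pair $aX_0$ or $Z_jX_0$. No left side ends with $b$, so no symbol forms a forbidden pair with the first $b$ of $T_q$. No left side begins with $X_0$, so the new $X_0$ forms no forbidden pair with what follows it. All remaining adjacent pairs are adjacent pairs of $u$.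

**Step (b): decoding.** In $\hat u$ the middle part of each inserted $T_q$ is a maximal run of letters $a$ of length $h_q>L$, since it is bounded by $b$ on both sides. Every other maximal run of $a$ consists of contiguous letters of $u$, because the inserted blocks begin with $b$ and end with $b$ or $X_0$; so it has length at most $L$. Therefore the blocks $T_q$, namely the long runs with their two neighboring $b$'s, can be read off from $\hat u$. Their indices $q$ can be read off too, because the $h_q$ are distinct. Replacing each block $T_q$ by $\zeta_q$ gives the word obtained from $u$ by $\xi_q\mapsto\zeta_qX_0$. Since $u$ contains no factor $\zeta_qX_0$, each factor $\zeta_qX_0$ in this word comes from a $\xi_q$, so replacing all of them by $\xi_q$ gives back $u$. Hence $f$ is injective on $E$.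

**Step (b): the map $f'$.** If $E\subseteq P'$, then $u$ contains no $\zeta_q$. Replace each $\xi_q$ by $T_q$. The result is irreducible by the same argument, so it is the normal form of $f'(u)$, its long runs of $a$ are again exactly the middles of the inserted blocks, and replacing each block $T_q$ by $\xi_q$ gives back $u$ directly. $\square$

## 8. Every nonempty open-definable set has a $\prec$-minimal element

**Proof of Theorem 1(ii).** Let $D=\{\vec U\in M^m:M\models\psi(\vec U,\vec c)\}\neq\emptyset$, with $\psi$ quantifier-free and $\vec c$ parameters of both sorts. Suppose $D$ has no $\prec$-minimal element. Choose $\vec U\in D$ with $\mu(\vec U)$ minimal. The steps below produce an element of $D$ with smaller $\mu$.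

**Step 8.1: find the coordinates that recede.** Since $D$ has no minimal element, there is an infinite chain $\vec U=\vec U^{(0)}\succ\vec U^{(1)}\succ\cdots$ in $D$. By uniqueness of tails, $U_i^{(k)}=t^{s_i(k)}(U_i)$, where each $s_i(k)$ is nondecreasing in $k$. At each step at least one $s_i$ grows, so $\sum_is_i(k)\to\infty$. Let $C=\{i:s_i(k)\to\infty\}$; then $C\ne\emptyset$. For $i\notin C$ the sequence $s_i(k)$ is eventually constant, hence so is $U_i^{(k)}$; call its eventual value $W_i$. By (3), $\mu(W_i)=\mu(U_i)$.

For $i\in C$ we have $U_i\notin A^*$, because a word in $A^*$ of length $n$ has tails only up to $t^n$. So the normal form of $U_i$ is $w_iG_iV_i$ with $w_i\in A^*$ and $G_i$ a $Z$- or $X$-symbol, and $\mu(U_i)=1+\mu(V_i)$. By (3), taking tails first removes $w_i$ and then only raises the index of $G_i$. So for all large $k$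
$$U_i^{(k)}=Z_{d_i(k)}V_i\ \ (i\in I),\qquad U_i^{(k)}=X_{d_i(k)}V_i\ \ (i\in I'),\qquad C=I\sqcup I',\quad d_i(k)\to\infty .$$

**Step 8.2: sort the receding coordinates by relative distance.** Every sequence of integers has a subsequence that is constant or tends to infinity in absolute value: either some value is taken infinitely often, or each bounded interval is visited only finitely often. Applying this to the finitely many pairs one after the other, we pass to a subsequence of indices $k$ such that for all $i,i'\in C$ the difference $d_i(k)-d_{i'}(k)$ is either constant or tends to infinity in absolute value. "Constant difference" is an equivalence relation on $C$. Let $Q$ be the set of its classes, $q(i)$ the class of $i$, and $e_q(k)=\max_{i\in q}d_i(k)$. Within a class the differences are constant, so the maximum is attained at the same $i$ for all $k$, and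
$$d_i(k)=e_{q(i)}(k)-l_i\quad\text{with constants } l_i\in\mathbb N .$$
For $q\neq q'$ the difference $e_q(k)-e_{q'}(k)$ is $d_i(k)-d_{i'}(k)$ for fixed $i,i'$ in different classes. Hence
$$e_q(k)\to\infty,\qquad|e_q(k)-e_{q'}(k)|\to\infty\quad(q\ne q'). \tag{5}$$

**Step 8.3: one tuple that encodes the whole descent.** With this $Q$, form $P$ and define $\vec U^*\in P^m$ by
$$U_i^*=a^{l_i}\zeta_{q(i)}V_i\ (i\in I),\qquad U_i^*=a^{l_i}\xi_{q(i)}V_i\ (i\in I'),\qquad U_i^*=W_i\ (i\notin C).$$
Since $a^lZ_e=Z_{e-l}$ and $a^lX_e=X_{e-l}$, we get
$$g_{e(k)}(\vec U^*)=\vec U^{(k)}\quad\text{for all large $k$ in the subsequence.} \tag{6}$$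
For the descent $(Z_k,X_k)$ of Section 6, $\vec U^*=(\zeta,\xi)$; for $(Z_k,Z_{k+1})$ it is $(a\zeta,\zeta)$.

**Step 8.4: evaluate $\psi$ once, in $P$.** This step shows that $\psi$ has the same truth value at sufficiently injective images of $\vec U^*$. The atoms of $\psi$ are of two kinds. Equations between terms of sort $\iota$ are equations between parameters, because no function symbol has values in $\iota$ and $D$ is a set of tuples of lists; their truth values are fixed. The others are equations $r=r'$ between list terms. Evaluate each list term $r$ occurring in $\psi$ in the monoid $P$, with the list variables set to $\vec U^*$, the parameters taken from $M\subseteq P$ and $A$, $\mathit{nil}$ as the empty word, $\mathit{cons}(x,\cdot)$ as left multiplication by the letter $x$, and $\frown$ as multiplication. This gives a value $r^*\in P$ that does not depend on $k$. Let $E$ be the finite set of all these values. If $\vec U^*\in P'^m$, then $E\subseteq P'$, because $P'$ is a submonoid containing $M$.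

Let $h$ be a monoid homomorphism from $P$ to $M$, or from $P'$ to $M$ if $\vec U^*\in P'^m$, that is the identity on $M$. By induction on terms, $h(r^*)$ is the value of $r$ in $M$ at the tuple $h(\vec U^*)$. If $h$ is injective on $E$, then the atom $r=r'$ holds in $M$ at $h(\vec U^*)$ if and only if $r^*=r'^*$, a condition that does not mention $h$. So for any two such homomorphisms that are injective on $E$, the two images of $\vec U^*$ give $\psi$ the same truth value.

**Step 8.5: transfer membership in $D$.** Take $L,J$ for this $E$ as in Lemma 5. By (5), for some large $k$ in the subsequence the vector $e(k)$ satisfies the hypotheses of Lemma 5(a), so $g_{e(k)}$ is injective on $E$; by (6) its image of $\vec U^*$ is $\vec U^{(k)}\in D$. If $\vec U^*\in P'^m$, the same applies to the restriction of $g_{e(k)}$ to $P'$. Choose $T_q=ba^{h_q}b$ as in Lemma 5(b). By Step 8.4, $f(\vec U^*)\in D$; and if $\vec U^*\in P'^m$, also $f'(\vec U^*)\in D$.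

**Step 8.6: lower $\mu$.** Recall from Step 1.2 that $\mu$ is bounded by the count in any representing word, and that the words $T_q$ contain no $Z$- or $X$-symbol.

*Case 1: $I\neq\emptyset$.* The coordinates of $f(\vec U^*)\in D$ are $a^{l_i}T_{q(i)}V_i$ for $i\in I$, $a^{l_i}T_{q(i)}X_0V_i$ for $i\in I'$, and $W_i$ for $i\notin C$. Hence
$$\mu(f(\vec U^*))\le\sum_{i\in I}\mu(V_i)+\sum_{i\in I'}(1+\mu(V_i))+\sum_{i\notin C}\mu(U_i)=\mu(\vec U)-|I|<\mu(\vec U).$$

*Case 2: $I=\emptyset$.* Then no $\zeta_q$ is used, so $\vec U^*\in P'^m$ and $f'(\vec U^*)\in D$. Its coordinates are $a^{l_i}T_{q(i)}V_i$ for $i\in C$ and $W_i$ for $i\notin C$. Hence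
$$\mu(f'(\vec U^*))\le\sum_{i\in C}\mu(V_i)+\sum_{i\notin C}\mu(U_i)=\mu(\vec U)-|C|<\mu(\vec U).$$

Both cases contradict the choice of $\vec U$. This proves (ii). With Section 3 for (i) and Section 5 for (iii), Theorem 1 and Corollary 2 are proved. $\square$

## 9. Course-of-values induction in $M$

Since (ii) yields minimal elements for all deletions at once, $M$ satisfies more than the original schema.

**Proposition 6.** $M$ satisfies the following multivariate open course-of-values induction. Let $\varphi$ be quantifier-free (with parameters), let $S\subseteq\mathbb N^m\setminus\{\vec0\}$ be finite and nonempty, and $r_i=\max_{s\in S}s_i$. Suppose $\varphi$ holds at all tuples in which some coordinate $i$ is $\mathit{cons}(w,\mathit{nil})$ with $|w|<r_i$. Suppose also that for all $\vec X$ and all words $w_i$ of length $r_i$: if for each $s\in S$ the formula $\varphi$ holds at the tuple obtained from $(\mathit{cons}(w_i,X_i))_i$ by deleting the first $s_i$ elements of coordinate $i$, then $\varphi$ holds at $(\mathit{cons}(w_i,X_i))_i$. Then $\forall\vec X\,\varphi$. The original axioms are the case $S=\{\vec p\}$, and right cancellation is unprovable from $T_1$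 and this stronger schema as well.

*Proof.* Otherwise, by (ii), there is a $\prec$-minimal $\vec U$ violating $\varphi$. By the first assumption no coordinate $U_i$ is a word of length less than $r_i$, so, as in Section 5, $U_i=\mathit{cons}(w_i,X_i)$ with $|w_i|=r_i$. For each $s\in S$ the tuple obtained by deleting the first $s_i$ elements of each coordinate is $\prec\vec U$, since $s\neq\vec0$, so it satisfies $\varphi$ by minimality. By the second assumption $\vec U$ satisfies $\varphi$, a contradiction. For $S=\{\vec p\}$ we have $r_i=p_i$, and the two assumptions are the premises of $I^{\mathsf{list}}_{\vec X\curvearrowright\vec p}\varphi$. Unprovability follows since right cancellation fails in $M$. $\square$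

## 10. One element, or one universal quantifier, makes right cancellation provable

Two hypotheses were used: $A$ has at least two elements, and the induction formulas are quantifier-free. Neither can be dropped.

**Proposition 7.** Let $\sigma$ be a sentence in pure equality over the sort $\iota$. Then $T_1+\mathrm{Open}(\mathcal L_1)\text{-}\mathrm{IND}^{\mathsf{list}}_{\nearrow_{\curvearrowright}}+\sigma$ proves right cancellation if and only if $\sigma\vdash\forall x\forall y\;x=y$.

*Proof.* If $\sigma\not\vdash\forall x\forall y\;x=y$, then $\sigma$ has a model with at least two elements. Take it as $A$ in Theorem 1. The model $M$ satisfies $\sigma$, because its $\iota$-sort is $A$ and $\sigma$ speaks only about equality on $\iota$. Right cancellation fails in $M$.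

Conversely, suppose $\sigma\vdash\forall x\forall y\;x=y$, and work in a model of the theory. Its sort $\iota$ has exactly one element $a$. Write $[a]=\mathit{cons}(a,\mathit{nil})$, and use the facts of Lemma 3.

First, $X\frown[a]=\mathit{cons}(a,X)$ by induction on $X$. The base is $\mathit{nil}\frown[a]=[a]$. The step is
$$\mathit{cons}(a,X)\frown[a]=\mathit{cons}(a,X\frown[a])=\mathit{cons}(a,\mathit{cons}(a,X)).$$
Next, $X\frown Y=Y\frown X$ by induction on $X$. The base is $\mathit{nil}\frown Y=Y=Y\frown\mathit{nil}$. For the step note that $\mathit{cons}(a,X)=[a]\frown X$. Then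
$$Y\frown\mathit{cons}(a,X)=(Y\frown[a])\frown X=\mathit{cons}(a,Y)\frown X=\mathit{cons}(a,Y\frown X)=\mathit{cons}(a,X\frown Y)=\mathit{cons}(a,X)\frown Y.$$
So $Y\frown X=Z\frown X$ gives $X\frown Y=X\frown Z$, and left cancellation gives $Y=Z$. $\square$

The converse direction used only single-variable one-step open induction. So unprovability holds for every prescribed cardinality $\ge2$ of $\iota$, finite or infinite, and fails exactly for cardinality $1$.

**Proposition 8.** $T_1$ with single-variable one-step induction for formulas $\forall W\,\theta$, with $\theta$ open and $W$ a single list variable, proves right cancellation.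

*Proof.* Adding a dummy quantifier to an open formula shows that one-step open induction is available, hence also Lemma 3. The quantifier over $W$ now lets the induction hypothesis apply to the rotated list in (4).

**Step 1: prove $\forall W(X=W\frown X\to W=\mathit{nil})$ by induction on $X$.** Base: $\mathit{nil}=W\frown\mathit{nil}=W$. Step: let $\mathit{cons}(x,X)=W\frown\mathit{cons}(x,X)$ and suppose $W\ne\mathit{nil}$; by case distinction $W=\mathit{cons}(y,W')$. As in (4),
$$X=W'\frown\mathit{cons}(x,X)=(W'\frown\mathit{cons}(x,\mathit{nil}))\frown X .$$
The induction hypothesis, applied to the list $W'\frown\mathit{cons}(x,\mathit{nil})$, gives $W'\frown\mathit{cons}(x,\mathit{nil})=\mathit{nil}$. But the left side is a $\mathit{cons}$: it is $\mathit{cons}(x,\mathit{nil})$ if $W'=\mathit{nil}$, and $\mathit{cons}(w,W''\frown\mathit{cons}(x,\mathit{nil}))$ if $W'=\mathit{cons}(w,W'')$. This contradicts the first axiom of $T_1$.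

**Step 2: prove $\forall Z(Y\frown X=Z\frown X\to Y=Z)$ by induction on $Y$, with $X$ as parameter.** The base, $\forall Z(X=Z\frown X\to\mathit{nil}=Z)$, is Step 1. For the step let $\mathit{cons}(y,Y)\frown X=Z\frown X$. If $Z=\mathit{nil}$, then $X=\mathit{cons}(y,Y)\frown X$, and Step 1 gives $\mathit{cons}(y,Y)=\mathit{nil}$, which is impossible. Otherwise $Z=\mathit{cons}(z,Z')$ by case distinction; then $y=z$ and $Y\frown X=Z'\frown X$, so the induction hypothesis, applied to $Z'$, gives $Y=Z'$. Hence $\mathit{cons}(y,Y)=Z$. $\square$
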